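\title{A distal theory with no NIP order-expansion}

\begin{abstract}
Let $T$ be the theory of the tree of finite strings over a $q$-letter alphabet, $q\ge 2$, with the prefix relation and the comparison of lengths. We show that $T$ is distal and that every expansion of a model of $T$ by a linear order has the independence property. So a distal theory need not have a distal, or even an NIP, order-expansion. More generally, no expansion of $T$ that is NIP, $k$-dependent for some $k$, or $\mathrm{NTP}_2$ defines a linear order on its universe.
\end{abstract}

\section{Introduction}\label{sec:intro}

All theories are first-order and complete. A theory $T$ comes with a monster model $\mathbb U$, which is $\kappa$-saturated for a cardinal $\kappa$ larger than the language and than every set of parameters that we consider; \emph{small} means of size less than $\kappa$. The type $\mathrm{tp}(c/A)$ is the set of formulas with parameters in $A$ that hold of the tuple $c$, and $c\equiv_A c'$ means $\mathrm{tp}(c/A)=\mathrm{tp}(c'/A)$. A sequence of tuples $(a_i)_{i\in I}$, indexed by a linear order, is \emph{indiscernible over $A$} if $a_{i_1}\dots a_{i_n}\equiv_A a_{j_1}\dots a_{j_n}$ whenever $i_1<\dots<i_n$ and $j_1<\dots<j_n$;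 it is \emph{indiscernible} if this holds with $A=\emptyset$. We write $I_1+I_2$ for the order $I_1$ followed by the order $I_2$.

\begin{definition}\label{def:nip}
A formula $\varphi(x;y)$ has the \emph{independence property} (IP) in a structure $M$ if for every $n$ there are tuples $a_1,\dots,a_n$ and $b_S$ ($S\subseteq\{1,\dots,n\}$) in $M$ such that $M\models\varphi(a_i;b_S)$ if and only if $i\in S$. A theory is \emph{NIP} if no formula has the independence property in a model of it.
\end{definition}

\begin{definition}\label{def:distal}
An indiscernible sequence $(a_i)_{i\in I}$ is \emph{distal} if the following holds. Whenever $I=I_1+I_2$ with $I_1,I_2$ infinite, $I_1$ without a last element and $I_2$ without a first element, and $a_*,b$ are tuples such that $(a_i)_{i\in I_1+\{*\}+I_2}$ is indiscernible and $(a_i)_{i\in I_1+I_2}$ is indiscernible over $b$, the sequence $(a_i)_{i\in I_1+\{*\}+I_2}$ is indiscernible over $b$. An NIP theory is \emph{distal} if every indiscernible sequence in its monster model is distal.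
\end{definition}

NIP says that no definable family of sets cuts out all subsets of arbitrarily large finite sets. Distality says that an element which fits into a gap of an indiscernible sequence has no freedom left with respect to a parameter $b$ that treats the rest of the sequence uniformly: its position in the gap decides its type over $b$.

An \emph{expansion} of an $L$-theory $T$ is a complete theory $T^+$ in a language $L^+\supseteq L$ whose restriction to $L$ is $T$, and a \emph{distal expansion} is an expansion that is distal. An \emph{order-expansion} of a complete theory $T^+$ is the complete theory of a structure $(M,<)$, where $M\models T^+$ and $<$ is a new binary relation symbol interpreted as a linear order on the universe of $M$. The following question comes from Braunfeld and Laskowski \cite{BL}.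

\medskip
\noindent\textbf{Question.} \emph{Let $T$ be a complete theory and $T^+$ a distal expansion of $T$. \textup{(a)} Does $T^+$ always admit a distal order-expansion? \textup{(b)} Does $T^+$ always admit an NIP order-expansion?}
\medskip

Every distal theory is a distal expansion of itself, so the question concerns arbitrary distal theories. A negative answer to (b) gives a negative answer to (a), because distal theories are NIP by definition.

There is a reason to expect the answer yes: distal theories already contain order wherever an indiscernible sequence can see it. Call an indiscernible sequence \emph{totally indiscernible} if it stays indiscernible under every reordering of its index set. Suppose that $(a_i)_{i\in I_1+\{*\}+I_2}$ is totally indiscernible and not constant, and take $b=a_*$. Then $(a_i)_{i\in I_1+I_2}$ is indiscernible over $b$, but the formula $x=b$ holds of $a_*$ alone, so the sequence is not distal. By compactness, an infinite nonconstant totally indiscernible sequence can be replaced by one whose index set has this shape. Hence in a distal theory every infinite nonconstant indiscernible sequence has its order detected by some formula. The simplest cases point the same way. An infinite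 set with no structure is not distal, since any sequence of distinct elements is totally indiscernible, and it becomes distal when we add a dense linear order without endpoints (Example~\ref{ex:dlo}). If a distal theory defines a linear order on its universe without parameters, then naming this order changes no type and gives a distal order-expansion. One might hope that the order present along indiscernible sequences can always be completed to a harmless order on the whole universe.

The hope fails, because a linear order on the universe does something that infinite indiscernible sequences never test: it chooses an element from every finite set. Fix an integer $q\ge2$; the case $q=2$ suffices for the question. Let $q^{<\omega}$ be the set of finite strings over $\{0,\dots,q-1\}$, let $\trianglelefteq$ be the prefix relation, and let $x\le_\ell y$ mean $\mathrm{length}(x)\le\mathrm{length}(y)$. Throughout the paper, $L=\{\trianglelefteq,\le_\ell\}$ and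
\[
T=\mathrm{Th}(q^{<\omega};\trianglelefteq,\le_\ell).
\]
Elements of models of $T$ are called \emph{nodes}, and a \emph{child} of a node is an immediate $\trianglelefteq$-successor of it.

\begin{theorem}\label{thm:distal}
$T$ is distal; in particular, it is NIP.
\end{theorem}

\begin{theorem}\label{thm:order}
No order-expansion of $T$ is NIP. So $T^+=T$ is a distal expansion of $T$ with no NIP, hence no distal, order-expansion, and the answer to both \textup{(a)} and \textup{(b)} is negative.
\end{theorem}

The obstruction survives in every expansion of $T$, and it violates more than NIP. The properties $\mathrm{IP}_k$ and $\mathrm{TP}_2$ are recalled in Definition~\ref{def:ipk}.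

\begin{theorem}\label{thm:strong}
Let $T'$ be any complete expansion of $T$, in any language, with monster model $\mathbb U'$.
\begin{itemize}
\item[(1)] Suppose that some formula $\sigma(x)$ with parameters is such that every node has a child satisfying $\sigma$ and a child not satisfying $\sigma$. Then $T'$ has $\mathrm{IP}_k$ for every $k\ge1$ (it is not $k$-dependent for any $k$) and has $\mathrm{TP}_2$.
\item[(2)] If $T'$ is NIP (or just $k$-dependent for some $k$, or just $\mathrm{NTP}_2$), then for every small $A\subseteq\mathbb U'$ there is a node all of whose $q$ children have the same type over $A$.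
\item[(3)] Hence no expansion of $T$ that is NIP, or $k$-dependent, or $\mathrm{NTP}_2$, has a linear order on its universe definable with parameters. In particular, no expansion $T^+$ of $T$ whatsoever, distal or not, has an order-expansion that is NIP, $k$-dependent for some $k$, or $\mathrm{NTP}_2$.
\end{itemize}
\end{theorem}

The two halves of the argument pull in opposite directions. The theory $T$ does not see the letters of a string: any permutation of the children of a node $e\in q^{<\omega}$ is induced by an automorphism, namely by permuting the letter that follows $e$ in all proper extensions of $e$. What $T$ sees of a tuple is only the lengths of the common prefixes of its entries (Section~\ref{sec:qe}). These lengths live in a linear order, and distality is proved much as for dense linear orders (Sections~\ref{sec:combs} and~\ref{sec:distal}). A linear order on the nodes gives the letters back: it marks the greatest child of every node, each string then spells a set of levels, and $\le_\ell$ lets a formula test membership in this set (Section~\ref{sec:coding}).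

\section{Criteria for NIP and distality}\label{sec:criteria}

We test NIP on indiscernible sequences by means of the following fact.

\begin{lemma}[{\cite[Lemma 2.7]{Simon}}]\label{lem:alt}
If $\varphi(x;y)$ has the independence property in $\mathbb U$, then there are an indiscernible sequence $(a_i)_{i<\omega}$ and a tuple $b$ such that $\varphi(a_i;b)$ holds if and only if $i$ is even.
\end{lemma}

So a theory is NIP as soon as the truth value of $\varphi(a_i;b)$ is eventually constant for every formula $\varphi$, every indiscernible $(a_i)_{i<\omega}$ and every $b$. Eventual constancy passes to Boolean combinations, so it is enough to check it for a set of formulas that generates all formulas by Boolean combinations.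

For distality, call the data in the hypothesis of Definition~\ref{def:distal} a \emph{configuration}: infinite orders $I_1$ without last and $I_2$ without first element, an indiscernible sequence $(a_i)_{i\in I_1+\{*\}+I_2}$, and a tuple $b$ over which $(a_i)_{i\in I_1+I_2}$ is indiscernible. The conclusion of the definition concerns increasing tuples of any length. The next lemma, valid in every theory, reduces it to tuples of length one by moving the other entries into the parameter.

\begin{lemma}\label{lem:reduce}
Suppose that $a_*\equiv_b a_i$ for $i\in I_1+I_2$ in every configuration in which $b$ and the $a_i$ are finite tuples. Then every indiscernible sequence is distal.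
\end{lemma}

\begin{proof}
A formula involves finitely many coordinates. So a sequence is indiscernible over $b$ if and only if its projection to each finite set of coordinates is indiscernible over each finite subtuple of $b$, and the hypotheses of a configuration pass to such projections and subtuples. We may therefore consider a configuration of finite tuples.

Let $i_1<\dots<i_p$ in $I_1$ and $j_1<\dots<j_t$ in $I_2$. Put $I_1'=\{i\in I_1:i>i_p\}$ and $I_2'=\{j\in I_2:j<j_1\}$, with $I_1'=I_1$ if $p=0$ and $I_2'=I_2$ if $t=0$. Since $I_1$ has no last element, $I_1'$ is infinite without a last element; since $I_2$ has no first element, $I_2'$ is infinite without a first element. Put $b'=b\,a_{i_1}\dots a_{i_p}a_{j_1}\dots a_{j_t}$. An increasing tuple of indices from $I_1'+I_2'$, preceded by $i_1,\dots,i_p$ and followed by $j_1,\dots,j_t$, is an increasing tuple from $I_1+I_2$, so $(a_i)_{i\in I_1'+I_2'}$ is indiscernible over $b'$. We have a new configuration with parameter $b'$, and the hypothesis gives, for $i\in I_1'$,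
\[
a_{i_1}\dots a_{i_p}\,a_*\,a_{j_1}\dots a_{j_t}\equiv_b a_{i_1}\dots a_{i_p}\,a_i\,a_{j_1}\dots a_{j_t}.
\]
Thus every increasing tuple that contains $a_*$ has the type over $b$ of an increasing tuple from $I_1+I_2$ of the same length, and all of these have the same type over $b$.
\end{proof}

Both criteria will be verified by showing that the set of indices at which a formula holds has a simple shape. Call a subset $E$ of a linear order $J$ a \emph{segment} if it is an initial or a final segment of $J$, where $\emptyset$ and $J$ are allowed.
\begin{itemize}
\item[(S1)] If $J=\{i:N\le i<\omega\}$, then membership in a segment $E$ is eventually constant.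
\item[(S2)] If $J=J_1+\{*\}+J_2$ with $J_1,J_2$ nonempty, and the segment $E$ contains all or none of $J_1\cup J_2$, then $*\in E$ in the first case and $*\notin E$ in the second.
\end{itemize}
For (S2), both $E$ and its complement are convex, and $*$ lies between an element of $J_1$ and an element of $J_2$.

\begin{example}\label{ex:dlo}
The theory of $(\mathbb Q,<)$ is distal. The proof is the template for Theorem~\ref{thm:distal}. By quantifier elimination, every formula is a Boolean combination of formulas $v_s<v_t$. Let $(a_i)_{i\in J}$ be an indiscernible sequence of finite tuples, with coordinates $a_i^s$, and let $b$ be a finite tuple. If both variables of $v_s<v_t$ are evaluated in $a_i$, or both in $b$, the truth value does not depend on $i$. In the mixed case, the sequence $(a_i^s)_{i\in J}$ is constant, increasing or decreasing by indiscernibility, so $\{i:a_i^s<b^t\}$ and $\{i:b^t<a_i^s\}$ are segments. Now (S1) and Lemma~\ref{lem:alt} give NIP, and (S2) and Lemma~\ref{lem:reduce} give distality.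
\end{example}

It remains to recall the properties in Theorem~\ref{thm:strong}.

\begin{definition}\label{def:ipk}
Let $k\ge1$. A formula $\varphi(x;y_1,\dots,y_k)$ has $\mathrm{IP}_k$ if there are tuples $a_{j,i}$ ($1\le j\le k$, $i<\omega$) and $b_S$ ($S\subseteq\omega^k$) such that $\varphi(b_S;a_{1,i_1},\dots,a_{k,i_k})$ holds if and only if $(i_1,\dots,i_k)\in S$. A formula $\theta(x;y)$ has $\mathrm{TP}_2$ if there are an integer $n$ and tuples $a_{ij}$ ($i,j<\omega$) such that for each $i$ no $n$ of the formulas $\theta(x;a_{ij})$, $j<\omega$, have a common solution, while for each $\eta:\omega\to\omega$ the set $\{\theta(x;a_{i\eta(i)}):i<\omega\}$ is consistent. A theory has $\mathrm{IP}_k$, or $\mathrm{TP}_2$, if some formula has it in the monster model; otherwise the theory is \emph{$k$-dependent}, or $\mathrm{NTP}_2$.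
\end{definition}

By compactness, it suffices in both cases to find the pattern with $\omega$ replaced by $\{1,\dots,m\}$ for every $m$, with the same $n$ for all $m$ in the case of $\mathrm{TP}_2$. In particular, $1$-dependent means NIP.

\section{Levels and meets}\label{sec:tree}

Models of $T$ contain nodes of infinite length, so we cannot treat their nodes as strings. The following five properties replace the strings. Each is a first-order statement that is true in $q^{<\omega}$, and hence holds in every model of $T$.
\begin{itemize}
\item[(T1)] $\le_\ell$ is a total preorder. We write $|x|$ for the class of $x$, its \emph{level}, and $\Gamma$ for the linear order of levels. $\Gamma$ has a least element $0$, which is the level of exactly one node, the \emph{root} $r$. Every level $\gamma$ has an immediate successor $\gamma+1$, and every nonzero level has an immediate predecessor $\gamma-1$.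
\item[(T2)] $\trianglelefteq$ is a partial order, $y\trianglelefteq x$ implies $|y|\le|x|$, and for each $\gamma\le|x|$ there is a unique $y\trianglelefteq x$ of level $\gamma$, denoted $x{\upharpoonright}\gamma$.
\item[(T3)] For all $x,y$, the set $\{\gamma\le|x|,|y|:x{\upharpoonright}\gamma=y{\upharpoonright}\gamma\}$ has a greatest element. The corresponding common prefix is the \emph{meet} $x\wedge y$, so that this greatest element is $|x\wedge y|$.
\item[(T4)] Each $x$ has exactly $q$ children, and they are the nodes $y\trianglerighteq x$ of level $|x|+1$.
\item[(T5)] For every $x$ and every $\gamma\ge|x|$ there is $y\trianglerighteq x$ of level $\gamma$.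
\end{itemize}
By uniqueness in (T2), $(x{\upharpoonright}\delta){\upharpoonright}\gamma=x{\upharpoonright}\gamma$ for $\gamma\le\delta\le|x|$. Hence the set in (T3) is an initial segment of $\Gamma$: for $\gamma\le|x|,|y|$ we have $x{\upharpoonright}\gamma=y{\upharpoonright}\gamma$ if and only if $\gamma\le|x\wedge y|$. A node $x\ne r$ is a child of its \emph{parent} $x{\upharpoonright}(|x|-1)$. For $m\in\mathbb N$ we write $\gamma+m$ for the $m$-th successor of $\gamma$, and we identify $m$ with the level $0+m$; these are the \emph{standard} levels. The map $\gamma\mapsto\gamma+m$ is strictly increasing.

Meet levels satisfy an ultrametric inequality, which is the one tool of Sections~\ref{sec:qe} and~\ref{sec:combs}.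

\begin{lemma}\label{lem:ultra}
For all nodes $x,y,z$:
\begin{itemize}
\item[(U1)] $|x\wedge z|\ge\min(|x\wedge y|,|y\wedge z|)$;
\item[(U2)] the least of $|x\wedge y|,|y\wedge z|,|x\wedge z|$ is attained at least twice;
\item[(U3)] if $|x\wedge y|<|y\wedge z|$, then $|x\wedge z|=|x\wedge y|$.
\end{itemize}
\end{lemma}

\begin{proof}
If $\gamma$ is the minimum in (U1), then $x{\upharpoonright}\gamma=y{\upharpoonright}\gamma=z{\upharpoonright}\gamma$, so $\gamma\le|x\wedge z|$. By (U1) and symmetry, none of the three values is smaller than both others, which is (U2). In (U3), the value $|y\wedge z|$ is not the least, so by (U2) the other two are equal.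
\end{proof}

\section{Marked children code sets of levels}\label{sec:coding}

We begin with the negative results, which use only (T1)--(T4). The idea is visible in the first two levels of the binary tree.

\begin{example}\label{ex:small}
Let $q=2$ and let $<$ be a linear order on $2^{<\omega}$ with, say, $1<0$, $00<01$ and $11<10$. Mark a node if it is the greater of the two children of its parent. At levels $1$ and $2$ the marked nodes are $0$, $01$ and $10$. For a node $y$ of level $2$, record the levels at which $y$ has a marked prefix:
\[
\begin{array}{c|cccc}
y&00&01&10&11\\ \hline
\text{marked prefixes of }y&0&0,\ 01&10&\text{none}\\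
\text{their levels}&\{1\}&\{1,2\}&\{2\}&\emptyset
\end{array}
\]
All four subsets of $\{1,2\}$ appear. Any other order would only permute the bottom row, because at each step up the tree we may choose between a marked and an unmarked child. Now let $\psi(z;y)$ say that $y$ has a marked prefix of the same length as $z$. For $z_1=0$ and $z_2=00$, the formula $\psi(z_n;y)$ holds exactly when $n$ belongs to the set below $y$, so the four nodes $y$ cut out all subsets of $\{z_1,z_2\}$. The relation $\le_\ell$ is what allows the single node $z_2$ to name the second level on all four branches at once.
\end{example}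

In general, let $M$ be a structure whose $L$-reduct is a model of $T$, and let $\sigma(x)$ be a formula in the language of $M$, possibly with parameters. We say that $\sigma$ \emph{splits children} if every node has a child satisfying $\sigma$ and a child not satisfying $\sigma$. For a node $y$ put
\[
D(y)=\{\gamma\in\Gamma:0<\gamma\le|y|\text{ and }\sigma(y{\upharpoonright}\gamma)\text{ holds}\}.
\]
The relation $|z|\in D(y)$ is defined by the formula
\[
\psi(z;y):\quad\exists w\,\bigl(w\trianglelefteq y\ \wedge\ w\le_\ell z\ \wedge\ z\le_\ell w\ \wedge\ w\ne r\ \wedge\ \sigma(w)\bigr).
\]

\begin{lemma}\label{lem:coding}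
If $\sigma$ splits children, then for every $N\in\mathbb N$ and every $S\subseteq\{1,\dots,N\}$ there is a node $y\in M$ of level $N$ with $D(y)=S$.
\end{lemma}

\begin{proof}
Let $y_0=r$, and for $n=1,\dots,N$ let $y_n$ be a child of $y_{n-1}$ that satisfies $\sigma$ if $n\in S$ and does not satisfy $\sigma$ if $n\notin S$. Then $y=y_N$ has level $N$ and $y{\upharpoonright}n=y_n$ for $n\le N$, so $D(y)=S$.
\end{proof}

A linear order $<$ on the universe supplies such a formula. Let $\sigma_<(x)$ say that $x\ne r$ and $x$ is the $<$-greatest child of its parent. By (T4) the children of a node form a finite set, so one of them is the greatest, and there are $q\ge2$ of them, so some child is not the greatest. Hence $\sigma_<$ splits children.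

\begin{proof}[Proof of Theorem~\ref{thm:order}]
An order-expansion of $T$ is the theory of $(M,<)$ for a model $M\models T$ and a linear order $<$ on $M$. Take $\sigma=\sigma_<$, which has no parameters. Given $N$, choose nodes $z_1,\dots,z_N$ in $M$ of levels $1,\dots,N$, and for $S\subseteq\{1,\dots,N\}$ let $y_S$ be given by Lemma~\ref{lem:coding}. Then $\psi(z_n;y_S)$ holds if and only if $n\in S$. So $\psi$ has the independence property in $(M,<)$, and no order-expansion of $T$ is NIP. The remaining assertions follow from Theorem~\ref{thm:distal}, which is proved in Section~\ref{sec:distal} without use of the present section.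
\end{proof}

Lemma~\ref{lem:coding} gives more than one formula with IP. Nodes code all subsets of $\{1,\dots,N\}$, and formulas can quantify over levels, so any finite pattern of sets can be reproduced. For $\mathrm{IP}_k$ we arrange the levels in a $k$-dimensional grid and locate a cell as the intersection of $k$ slices. For $\mathrm{TP}_2$ we arrange them in a square and prescribe the trace of a set on each row.

\begin{proof}[Proof of Theorem~\ref{thm:strong}]
(1) Work in $M=\mathbb U'$, and let $p$ be the tuple of parameters of $\sigma$. The formulas below contain $p$ through $\psi$. To obtain formulas without parameters, replace $p$ by new variables, adjoin these to $x$ in the case of $\mathrm{IP}_k$ and to $(y,y')$ in the case of $\mathrm{TP}_2$, and append $p$ to the corresponding witnesses. We suppress $p$.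

\emph{The property $\mathrm{IP}_k$.} Let
\[
\varphi_k(x;y_1,\dots,y_k):\quad\exists z\,\bigl(\psi(z;x)\wedge\psi(z;y_1)\wedge\dots\wedge\psi(z;y_k)\bigr),
\]
which says that $D(x)\cap D(y_1)\cap\dots\cap D(y_k)\ne\emptyset$. Given $m$, put $N=m^k$ and fix a bijection $\pi:\{1,\dots,m\}^k\to\{1,\dots,N\}$. By Lemma~\ref{lem:coding} there are nodes $a_{j,i}$ ($1\le j\le k$, $1\le i\le m$) with $D(a_{j,i})=\{\pi(v):v_j=i\}$ and nodes $b_S$ ($S\subseteq\{1,\dots,m\}^k$) with $D(b_S)=\pi[S]$. The only $v$ with $v_1=i_1,\dots,v_k=i_k$ is $(i_1,\dots,i_k)$, so $\bigcap_jD(a_{j,i_j})=\{\pi(i_1,\dots,i_k)\}$. This set meets $\pi[S]$ if and only if $(i_1,\dots,i_k)\in S$. Since $m$ is arbitrary, $\varphi_k$ has $\mathrm{IP}_k$.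

\emph{The property $\mathrm{TP}_2$.} Let
\[
\theta(x;y,y'):\quad\forall z\,\bigl(\psi(z;y)\to(\psi(z;x)\leftrightarrow\psi(z;y'))\bigr),
\]
which says that $D(x)\cap D(y)=D(y')\cap D(y)$. Given $m$, fix a bijection $\pi:\{1,\dots,m\}^2\to\{1,\dots,m^2\}$ and put $R_i=\{\pi(i,j):1\le j\le m\}$. Choose nodes $y_i$ and $y'_{ij}$ with $D(y_i)=R_i$ and $D(y'_{ij})=\{\pi(i,j)\}$. For an arbitrary node $x$, of standard level or not, $\theta(x;y_i,y'_{ij})$ says that $D(x)\cap R_i=\{\pi(i,j)\}$. For fixed $i$, no $x$ satisfies this for two values of $j$. For any $\eta:\{1,\dots,m\}\to\{1,\dots,m\}$, a node $x$ with $D(x)=\{\pi(i,\eta(i)):1\le i\le m\}$ satisfies $\theta(x;y_i,y'_{i\eta(i)})$ for all $i$. Since $m$ is arbitrary, $\theta$ has $\mathrm{TP}_2$ with $n=2$.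

(2) We prove the contrapositive. Let $A$ be small and suppose that every node has two children with different types over $A$. The formula that separates two children depends on the node, and we need a single formula for all nodes; compactness provides it. For a formula $\tau(x)$ over $A$, let $\chi_\tau(u)$ say that all children of $u$ satisfy $\tau$ or none does. No node satisfies all the $\chi_\tau$. By saturation, there are $\tau_1,\dots,\tau_m$ such that no node satisfies $\chi_{\tau_1}\wedge\dots\wedge\chi_{\tau_m}$. Thus for each node $u$ there is a least $h=h(u)$ with $\neg\chi_{\tau_h}(u)$. Let $\sigma(x)$ say that $x\ne r$ and $\tau_{h(u)}(x)$ holds for the parent $u$ of $x$; this is a finite disjunction over the values of $h$. All children of $u$ are tested by the same formula $\tau_{h(u)}$, which holds of some of them and fails of some, so $\sigma$ splits children. By (1), $T'$ has $\mathrm{TP}_2$ and $\mathrm{IP}_k$ for every $k$, and in particular IP.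

(3) If $<$ is a linear order on the universe definable with parameters, then $\sigma_<$ is a formula with parameters that splits children, and (1) applies. For the last assertion, an order-expansion of an expansion $T^+$ of $T$ is an expansion of $T$ in which a linear order on the universe is definable without parameters.
\end{proof}

\begin{remark}\label{rem:siblings}
Part (2) can be seen directly for $T'=T$ and a finite set $A\subseteq q^{<\omega}$. Let $e$ be a string longer than all members of $A$. The automorphisms that permute the letter following $e$ move only proper extensions of $e$, so they fix $A$ pointwise, and they act transitively on the children of $e$.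
\end{remark}

\section{Quantifier elimination}\label{sec:qe}

From now on $\mathbb U$ is the monster model of $T$. The quantifier-free $L$-type of a tuple does not determine its type. In $2^{<\omega}$, the pairs $(00,01)$ and $(00,10)$ satisfy the same atomic formulas, but only the first pair has a common parent; the nodes $0$ and $00$ satisfy the same atomic formulas, but only the first is a child of the root. So we must record the levels of meets and the finite distances between levels. This turns out to be enough.

A \emph{level term} in variables $v=(v_1,\dots,v_n)$ is $0$ or $|v_s\wedge v_t|$, where $s=t$ is allowed and $|v_s\wedge v_s|=|v_s|$. A \emph{basic formula} is a formula $\alpha+m\le\beta$ with $m\in\mathbb N$ and level terms $\alpha,\beta$. Since the root, meets and successor levels are definable, basic formulas are expressible in $L$. Conversely, they express the atomic formulas: $x\le_\ell y$ is $|x|+0\le|y|$, $x\trianglelefteq y$ is equivalent to $|x|+0\le|x\wedge y|$, and $x=y$ is equivalent to $x\trianglelefteq y\wedge y\trianglelefteq x$.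

\begin{proposition}\label{prop:qe}
If two finite tuples $c,c'$ in $\mathbb U$ satisfy the same basic formulas, then $\mathrm{tp}(c)=\mathrm{tp}(c')$. Hence every $L$-formula is equivalent modulo $T$ to a Boolean combination of basic formulas.
\end{proposition}

The proof is a back-and-forth argument in two steps: first we match the levels that a new node $d$ creates, then we find a node with the matched levels. For the first step, call a map $f$ from a finite subset of $\Gamma$ to $\Gamma$ \emph{admissible} if $0\in\mathrm{dom}\,f$, $f(0)=0$, and for all $\gamma,\delta\in\mathrm{dom}\,f$ and $m\in\mathbb N$,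
\[
\gamma+m\le\delta\iff f(\gamma)+m\le f(\delta).
\]

\begin{lemma}\label{lem:levels}
An admissible map extends to an admissible map whose domain contains any given $\gamma\in\Gamma$.
\end{lemma}

\begin{proof}
Call two levels \emph{near} if one is the $m$-th successor of the other for some $m\in\mathbb N$. This is an equivalence relation with convex classes, so the classes are linearly ordered. By (T1), the class of $0$ is a copy of $\mathbb N$, and every other class is a copy of $\mathbb Z$: going down from a level not near $0$, we never reach $0$, so predecessors always exist. If $\gamma$ and $\delta$ are near, the conditions $\gamma+m\le\delta$ and $\delta+m\le\gamma$ determine the integer $\delta-\gamma$. If they are not near, then $\gamma+m\le\delta$ holds for all $m$ or for no $m$, according to the order of the classes. Hence $f$ with $f(0)=0$ is admissible if and only if it sends near levels to near levels with the same difference and induces a strictly increasing map on the classes that meet $\mathrm{dom}\,f$.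

Suppose first that $\gamma$ is near some $\delta\in\mathrm{dom}\,f$. If $\gamma$ is standard, then $f$ is the identity on the standard levels in its domain, and we put $f(\gamma)=\gamma$. Otherwise $\delta$ is not near $0$, so $f(\delta)$ is not near $f(0)=0$, its class is a copy of $\mathbb Z$, and we let $f(\gamma)$ be the level near $f(\delta)$ with $f(\gamma)-f(\delta)=\gamma-\delta$. Differences add within a class, so they are preserved, and the map on classes is unchanged.

Suppose now that $\gamma$ is near no element of $\mathrm{dom}\,f$. Let $\delta_1$ be the greatest element of $\mathrm{dom}\,f$ below $\gamma$, which exists because $0\in\mathrm{dom}\,f$, and let $\delta_2$ be the least element above $\gamma$, if there is one. By convexity $\delta_1$ and $\delta_2$ are not near, so $f(\delta_1)+2m\le f(\delta_2)$ for all $m$. Consider the conditions $f(\delta_1)+m\le|x|$ and $|x|+m\le f(\delta_2)$ for $m\in\mathbb N$, omitting the second if $\delta_2$ does not exist. The conditions with $m\le m_0$ hold for a node of level $f(\delta_1)+m_0$. By saturation some node $x$ satisfies them all, and we put $f(\gamma)=|x|$. Its class lies strictly between the classes of $f(\delta_1)$ and $f(\delta_2)$, so the map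 on classes remains strictly increasing.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:qe}]
Write $c\sim c'$ if $c$ and $c'$ satisfy the same basic formulas. Then they satisfy the same atomic formulas. We show that if $c\sim c'$ and $d$ is a node, there is a node $d'$ with $cd\sim c'd'$. As $\sim$ is symmetric, induction on formulas then shows that $c\sim c'$ implies $\mathrm{tp}(c)=\mathrm{tp}(c')$.

Since $|r\wedge x|=0$ for all $x$, adjoining $r$ to both tuples preserves $\sim$, so we assume $c_1=c_1'=r$. Put $\ell_{st}=|c_s\wedge c_t|$ and $\ell'_{st}=|c'_s\wedge c'_t|$. The relation $c\sim c'$ says exactly that $f:\ell_{st}\mapsto\ell'_{st}$ is a well-defined admissible map.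

\emph{The position of $d$.} Let $\mu=\max_t|c_t\wedge d|$, attained at $t=s$, and let $\nu=|d|\ge\mu$. Then
\begin{equation}\label{eq:position}
|c_t\wedge d|=\min(\ell_{st},\mu)\quad\text{for all }t.
\end{equation}
Indeed, if $\ell_{st}<\mu=|c_s\wedge d|$, then $|c_t\wedge d|=\ell_{st}$ by (U3). If $\ell_{st}\ge\mu$, then $|c_t\wedge d|\ge\mu$ by (U1), and $|c_t\wedge d|\le\mu$ by the choice of $\mu$. So $d$ creates at most the two new levels $\mu$ and $\nu$. By Lemma~\ref{lem:levels}, extend $f$ to them, with images $\mu'\le\nu'$. From $\mu\le\ell_{ss}$ we get $\mu'\le\ell'_{ss}=|c'_s|$, so $e'=c'_s{\upharpoonright}\mu'$ exists. It suffices to find $d'$ with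
\begin{equation}\label{eq:target}
|d'|=\nu'\quad\text{and}\quad|c'_t\wedge d'|=\min(\ell'_{st},\mu')\quad\text{for all }t,
\end{equation}
for then, by \eqref{eq:position} and since $f$ preserves order, $f$ maps the value of each level term at $cd$ to its value at $c'd'$, and $cd\sim c'd'$.

\emph{The case $\nu=\mu$.} Here $d$ is a prefix of $c_s$ and $\nu'=\mu'$. Take $d'=e'$. For $\gamma\le\mu'$ we have $e'{\upharpoonright}\gamma=c'_s{\upharpoonright}\gamma$, so $e'$ and $c'_t$ agree at level $\gamma$ if and only if $\gamma\le\ell'_{st}$. This is \eqref{eq:target}.

\emph{The case $\nu>\mu$.} Here $d$ leaves the tree spanned by $c$ at the node $e=c_s{\upharpoonright}\mu=d{\upharpoonright}\mu$, through a child of $e$ that no $c_t$ uses. The difficulty is that $e'$ has only $q$ children, and we must show that the $c'_t$ do not use all of them. The number of children used is recorded by $f$, as follows. The child $d{\upharpoonright}(\mu+1)$ of $e$ is not a prefix of any $c_t$, since otherwise $|c_t\wedge d|>\mu$. The set of $t$ with $c_t\trianglerighteq e$ and $c_t\ne e$ is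
\[
X=\{t:\ell_{st}\ge\mu,\ \ell_{tt}>\mu\},
\]
and for $t,u\in X$ the nodes $c_t,c_u$ extend the same child of $e$ if and only if $\ell_{tu}>\mu$. So the equivalence relation $\ell_{tu}>\mu$ on $X$ has at most $q-1$ classes. Since $f$ preserves order, $X=\{t:\ell'_{st}\ge\mu',\ \ell'_{tt}>\mu'\}$, this is the set of $t$ for which $c'_t$ properly extends $e'$, and the relation $\ell'_{tu}>\mu'$ on $X$ is the same relation as before. Hence the $c'_t$ extend at most $q-1$ children of $e'$, and by (T4) some child $h$ of $e'$ is a prefix of no $c'_t$. As $\nu'\ge\mu'+1=|h|$, (T5) gives $d'\trianglerighteq h$ of level $\nu'$. If $\ell'_{st}\ge\mu'$, which includes $t=s$, then $c'_t\trianglerighteq e'$ and $c'_t\not\trianglerighteq h$, so $|c'_t\wedge d'|=\mu'$. If $\ell'_{st}<\mu'=|c'_s\wedge d'|$, then $|c'_t\wedge d'|=\ell'_{st}$ by (U3). This proves \eqref{eq:target}.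

\emph{The second assertion.} Let $\varphi(v)$ be an $L$-formula. For $c$ satisfying $\varphi$, let $\Sigma_c$ be the set of basic formulas and negated basic formulas true of $c$. Every realization of $\Sigma_c$ in $\mathbb U$ satisfies $\varphi$, so by saturation some finite conjunction $\chi_c$ of members of $\Sigma_c$ implies $\varphi$. Every tuple satisfying $\varphi$ satisfies some $\chi_c$, so by saturation again $\varphi$ implies a finite disjunction of the $\chi_c$, and it is equivalent to this disjunction.
\end{proof}

\section{Indiscernible sequences of nodes are combs}\label{sec:combs}

To imitate Example~\ref{ex:dlo} we must follow the values of level terms along an indiscernible sequence $(a_i)$ in the presence of a parameter $b$. Terms evaluated in $a_i$ alone, or in $b$ alone, cause no trouble. The new phenomenon is the mixed term $|a_i^s\wedge b^t|$, whose value depends on both. It involves one coordinate of $a_i$ and one of $b$, so we study sequences of single nodes against a single node.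

Let $(c_i)_{i\in I}$ be a sequence of nodes and $m_{ij}=|c_i\wedge c_j|$. It is an \emph{ascending comb} if $m_{ij}=m_{ik}<m_{jk}$ for all $i<j<k$, and a \emph{descending comb} if $m_{ik}=m_{jk}<m_{ij}$ for all $i<j<k$. Reversing the order of $I$ exchanges the two notions. In an ascending comb, $m_i:=m_{ij}$ does not depend on $j>i$ and is defined for every non-last $i$; if $i<j$ are non-last and $k>j$, then $m_i=m_{ik}<m_{jk}=m_j$. In a descending comb, $m_i:=m_{ji}$ does not depend on $j<i$, is defined for every non-first $i$, and is strictly decreasing in $i$. The nodes $c_i{\upharpoonright}m_i$ form a chain, the spine of the comb, and $c_i$ leaves the spine at level $m_i$ (Figure~\ref{fig:comb}).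

\begin{example}\label{ex:chain}
Let $c_0\trianglelefteq c_1\trianglelefteq\cdots$ be nodes with $m\le|c_0|$ and $|c_i|+m\le|c_{i+1}|$ for all $i,m\in\mathbb N$; they exist by saturation. Here $m_{ij}=|c_i|$ for $i\le j$, so the basic formulas true of an increasing tuple depend only on its length, and the sequence is indiscernible by Proposition~\ref{prop:qe}. It is an ascending comb that coincides with its spine. A node $b$ follows the chain for a while and then leaves it: for $i$ in the initial segment $\{i:c_i\trianglelefteq b\}$ we have $|c_i\wedge b|=m_i$, and if $c_j\not\trianglelefteq b$, then $|c_i\wedge b|=|c_j\wedge b|$ for all $i\geq j$, because $|c_j\wedge b|<|c_j|=|c_j\wedge c_i|$. Lemma~\ref{lem:against} shows that all combs behave in this way.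
\end{example}

\begin{lemma}\label{lem:comb}
An infinite indiscernible sequence of nodes is constant, an ascending comb, or a descending comb.
\end{lemma}

\begin{proof}
By (U2), for $i<j<k$ the three values $m_{ij},m_{ik},m_{jk}$ are all equal, or one is greater than the other two, which are equal. By indiscernibility the same case occurs for all $i<j<k$. If the greater value is $m_{jk}$ or $m_{ij}$, we have a comb.

Suppose $m_{ij}=m_{jk}<m_{ik}$ for all $i<j<k$, and take $i<j<k<l$. The triples $(i,j,l)$, $(i,j,k)$ and $(j,k,l)$ give $m_{jl}=m_{ij}$, $m_{ij}=m_{jk}$ and $m_{jk}<m_{jl}$, so $m_{jl}<m_{jl}$, which is absurd.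

Suppose the three values are always equal. Two pairs of indices that share an index lie in a triple, and any two pairs are linked by such steps, so all $m_{ij}$ with $i\ne j$ equal one level $\gamma$, and all $c_i{\upharpoonright}\gamma$ equal one node $e$. If the sequence is not constant, its members are pairwise distinct by indiscernibility, so at most one of them is $e$. The infinitely many others have level above $\gamma$, and their prefixes of level $\gamma+1$ are children of $e$ that are pairwise distinct because $m_{ij}=\gamma$. This contradicts (T4).
\end{proof}

\begin{remark}\label{rem:branching}
The last step is where distality needs finite branching. In $(\omega^{<\omega};\trianglelefteq,\le_\ell)$ every permutation of the first letter is an automorphism, so the children of the root form a nonconstant totally indiscernible sequence, and the theory is not distal by Section~\ref{sec:intro}.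
\end{remark}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.8]
\draw[thick] (0,0) node[below] {$r$} -- (0,5);
\draw[thick,dashed] (0,5) -- (0,5.7);
\fill (0,0.8) circle (2pt) node[left] {$m_1$};
\fill (0,1.8) circle (2pt) node[left] {$m_2$};
\fill (0,3.6) circle (2pt) node[left] {$m_3$};
\fill (0,4.6) circle (2pt) node[left] {$m_4$};
\draw (0,0.8) -- (1.8,1.3) node[right] {$c_1$};
\draw (0,1.8) -- (1.8,2.3) node[right] {$c_2$};
\draw (0,3.6) -- (1.8,4.1) node[right] {$c_3$};
\draw (0,4.6) -- (1.8,5.1) node[right] {$c_4$};
\draw (0,2.7) -- (-1.9,3.3) node[left] {$b$};
\draw[fill=white] (0,2.7) circle (2pt) node[right] {$\lambda$};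
\end{tikzpicture}
\caption{An ascending comb. Levels increase upward, and $c_i$ leaves the spine (thick) at level $m_i$. The node $b$ leaves the spine at a level $\lambda$ between $m_2$ and $m_3$, so $|c_i\wedge b|=m_i$ for $i\le2$ and $|c_i\wedge b|=\lambda$ for $i\ge3$.}\label{fig:comb}
\end{figure}

\begin{lemma}\label{lem:against}
Let $(c_i)_{i\in I}$ be an ascending comb, $b$ a node, $\lambda_i=|c_i\wedge b|$, and let $j\in I$ be non-last.
\begin{itemize}
\item[(i)] If $\lambda_j\ge m_j$, then $\lambda_i=m_i$ for all $i<j$.
\item[(ii)] If $\lambda_j<m_j$, then $\lambda_i=\lambda_j$ for all $i>j$.
\end{itemize}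
For a descending comb and a non-first $j$, the same holds with $i>j$ in \textup{(i)} and $i<j$ in \textup{(ii)}.
\end{lemma}

\begin{proof}
(i) For $i<j$ we have $|c_i\wedge c_j|=m_i<m_j\le\lambda_j=|c_j\wedge b|$, so $|c_i\wedge b|=m_i$ by (U3). (ii) For $i>j$ we have $|b\wedge c_j|=\lambda_j<m_j=|c_j\wedge c_i|$, so $|b\wedge c_i|=\lambda_j$ by (U3). The statement for descending combs is the same statement for the reversed order.
\end{proof}

The point of the lemma is that $b$ disappears from the description of $\lambda_i$. On one side of a cut, $\lambda_i$ is computed inside the sequence. On the other side it does not depend on $i$.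

\section{NIP and distality}\label{sec:distal}

Let $(a_i)_{i\in I}$ be an indiscernible sequence of finite tuples with coordinates $a_i^s$, let $j^-<j^+$ in $I$, and let $J$ be a set of indices strictly between $j^-$ and $j^+$. A family of levels $(\alpha_i)_{i\in J}$ is \emph{internal} if there is a level term $F(u,x,w)$ with $\alpha_i=F(a_{j^-},a_i,a_{j^+})$ for all $i\in J$. The fixed outer members $a_{j^-}$ and $a_{j^+}$ are there to compute the levels $m_i$ of the combs: $m_i=|c_i\wedge c_{j^+}|$ in an ascending comb and $m_i=|c_{j^-}\wedge c_i|$ in a descending one.

\begin{lemma}\label{lem:segment}
If each of $(\alpha_i)_{i\in J}$ and $(\beta_i)_{i\in J}$ is constant or internal, and $m\in\mathbb N$, then $E=\{i\in J:\alpha_i+m\le\beta_i\}$ is a segment of $J$.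
\end{lemma}

\begin{proof}
If both families are constant, then $E$ is $\emptyset$ or $J$. If both are internal, then $i\in E$ is expressed by one formula in $(a_{j^-},a_i,a_{j^+})$, and $j^-<i<j^+$, so $E$ is $\emptyset$ or $J$ by indiscernibility. Suppose one family is constant and the other is internal, given by $F$. For $i<i'$ in $J$ the tuple $(j^-,i,i',j^+)$ is increasing, so the comparison of $F(a_{j^-},a_i,a_{j^+})$ with $F(a_{j^-},a_{i'},a_{j^+})$ has the same outcome for all such $i<i'$. The internal family is therefore constant, strictly increasing or strictly decreasing. If $\alpha$ is increasing or $\beta$ is decreasing, then $i<i'\in E$ gives $\alpha_i+m\le\alpha_{i'}+m\le\beta_{i'}\le\beta_i$, and $E$ is an initial segment. If $\alpha$ is decreasing or $\beta$ is increasing, then $E\ni i<i'$ gives $\alpha_{i'}+m\le\alpha_i+m\le\beta_i\le\beta_{i'}$, and $E$ is a final segment.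
\end{proof}

Let $b$ be a finite tuple and evaluate a level term in the variables $(x,y)$ at $(a_i,b)$. The terms $0$ and $|b^s\wedge b^t|$ give constant families, and $|a_i^s\wedge a_i^t|$ gives an internal family. So in both proofs below the task is to find $J$ on which each mixed term $|a_i^s\wedge b^t|$ is constant or internal. When $I$ is infinite, Lemma~\ref{lem:comb} applies to $c_i=a_i^s$. If this sequence is constant, so is the mixed term, and only the two combs need attention.

\begin{proposition}\label{prop:nip}
$T$ is NIP.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:alt} and Proposition~\ref{prop:qe}, it suffices to show that for an indiscernible sequence $(a_i)_{i<\omega}$ of finite tuples, a finite tuple $b$ and a basic formula $\varphi(x;y)$, the truth value of $\varphi(a_i;b)$ is eventually constant. We need an outer member on the right. The formulas $\chi(a_{i_1},\dots,a_{i_n},x)$ with $i_1<\dots<i_n<\omega$ and $\chi(a_0,\dots,a_n)$ true are finitely satisfiable, by $a_k$ for large $k$. By saturation they have a common solution $a_\omega$, and $(a_i)_{i\le\omega}$ is indiscernible. Put $j^-=0$ and $j^+=\omega$.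

Fix $s,t$, and let $c_i=a_i^s$ and $\lambda_i=|c_i\wedge b^t|$. We apply Lemma~\ref{lem:against} with $I=\omega+1$.

\emph{Ascending comb.} If $\lambda_j<m_j$ for some $j<\omega$, then $\lambda_i$ is constant for $i\ge j$ by (ii). Otherwise (i) with $j=i+1$ gives $\lambda_i=m_i=|c_i\wedge c_\omega|$ for all $i<\omega$.

\emph{Descending comb.} If $\lambda_j\ge m_j$ for some $j$ with $1\le j<\omega$, then $\lambda_i=m_i=|c_0\wedge c_i|$ for all $i>j$ by (i). Otherwise (ii) gives $\lambda_i=\lambda_j$ whenever $i<j<\omega$.

Hence there is $N\ge1$ such that both level terms of $\varphi$ are constant or internal on $J=\{i:N\le i<\omega\}$. By Lemma~\ref{lem:segment} and (S1), the truth value of $\varphi(a_i;b)$ is eventually constant.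
\end{proof}

For NIP we could discard the indices before the cut that $b$ makes in each comb. For distality we must know that the cut does not fall at the gap that $a_*$ fills, and indiscernibility over $b$ pushes it to one end of the sequence.

\begin{proof}[Proof of Theorem~\ref{thm:distal}]
$T$ is NIP by Proposition~\ref{prop:nip}. Consider a configuration of finite tuples and put $I=I_1+\{*\}+I_2$. By Lemma~\ref{lem:reduce} it suffices to show $a_*\equiv_b a_i$ for $i\in I_1+I_2$. By Proposition~\ref{prop:qe}, applied to the tuples $a_*b$ and $a_ib$, it suffices to show that each basic formula $\varphi(x;b)$ has the same truth value at $a_*$ as at the $a_i$, $i\in I_1+I_2$.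

Since $I_1$ and $I_2$ are infinite, we can choose $k^-<j^-$ in $I_1$ and $j^+<k^+$ in $I_2$. Let $J=\{i\in I:j^-<i<j^+\}$. Then $J=J_1+\{*\}+J_2$ with $J_1\subseteq I_1$ and $J_2\subseteq I_2$, and both are nonempty because $I_1$ has no last and $I_2$ has no first element. Fix $s,t$, and let $c_i=a_i^s$ and $\lambda_i=|c_i\wedge b^t|$ for $i\in I$. The whole sequence $(c_i)_{i\in I}$, with $c_*$ included, is indiscernible, so Lemmas~\ref{lem:comb} and~\ref{lem:against} apply to it.

\emph{Ascending comb.} For $j\in\{j^-,j^+\}$, the inequality $\lambda_j\ge m_j$ reads $|c_j\wedge b^t|\ge|c_j\wedge c_{k^+}|$. The pairs $(j^-,k^+)$ and $(j^+,k^+)$ are increasing pairs from $I_1+I_2$, so by indiscernibility over $b$ the inequality holds for both $j$ or for neither. If it holds for $j^+$, then (i) gives $\lambda_i=m_i=|c_i\wedge c_{j^+}|$ for all $i\in J$. If it fails for $j^-$, then (ii) gives $\lambda_i=\lambda_{j^-}$ for all $i\in J$.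

\emph{Descending comb.} Now $\lambda_j\ge m_j$ reads $|c_j\wedge b^t|\ge|c_{k^-}\wedge c_j|$, and the pairs $(k^-,j^-)$ and $(k^-,j^+)$ show that it holds for both $j\in\{j^-,j^+\}$ or for neither. If it holds for $j^-$, then (i) gives $\lambda_i=m_i=|c_{j^-}\wedge c_i|$ for all $i\in J$. If it fails for $j^+$, then (ii) gives $\lambda_i=\lambda_{j^+}$ for all $i\in J$.

Thus both level terms of $\varphi$ are constant or internal on $J$, the index $*$ included, and $E=\{i\in J:\varphi(a_i;b)\}$ is a segment of $J$ by Lemma~\ref{lem:segment}. By indiscernibility over $b$, the truth value of $\varphi(a_i;b)$ is the same for all $i\in I_1+I_2$, so $E$ contains all or none of $J_1\cup J_2$. By (S2), $\varphi(a_*;b)$ has this same truth value.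
\end{proof}

\begin{remark}\label{rem:q1}
The proof of Theorem~\ref{thm:distal} uses only that $q$ is a positive integer, while Section~\ref{sec:coding} needs $q\ge2$ to find a child that is not the greatest. For $q=1$ the structure is $\mathbb N$, with both $\trianglelefteq$ and $\le_\ell$ equal to the usual order. Its theory is distal by the same proof, and naming the strict order gives a distal order-expansion.
\end{remark}

\begin{thebibliography}{9}

\bibitem{BL}
Samuel Braunfeld and Michael C. Laskowski, \emph{Indiscernibles in monadically NIP theories}, arXiv:2409.05223 (2024).

\bibitem{Simon}
Simon, \emph{A Guide to NIP Theories}.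

\end{thebibliography}
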